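\title{The linear span of the contact scheme of a tangent hyperplane}

\begin{abstract}
Let $X\subset\mathbb{P}^n$ be an irreducible non-degenerate complex projective variety, and let $X^*\langle r\rangle$ be the set of tangent hyperplanes whose contact scheme with $X$ spans a linear space of dimension at least $r$. We show that the inequality $\dim X^*\langle r\rangle\le n-r-1$ is false, already for the quartic Veronese surface in $\mathbb{P}^{14}$ and $r=8$. It holds for $r\le 1$, and for $1\le r\le n-1$ the optimal universal bound is $n-2$. The inequality is true when the contact scheme is replaced by its reduced structure. We also give a sufficient condition for the scheme version, in terms of vector fields tangent to the dual variety.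
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$. Let $X\subset\mathbb{P}^n$ be an irreducible projective variety that is non-degenerate, that is, contained in no hyperplane. Let $(\mathbb{P}^n)^*$ be the dual projective space, and write $H^\perp\in(\mathbb{P}^n)^*$ for the point that corresponds to a hyperplane $H$. For a smooth point $a\in X_{\mathrm{sm}}$ let $T_{X,a}\subset\mathbb{P}^n$ be the embedded projective tangent space. The \emph{conormal variety} $C_X\subset\mathbb{P}^n\times(\mathbb{P}^n)^*$ is the Zariski closure, with its reduced structure, of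
\[
\{(a,H^\perp): a\in X_{\mathrm{sm}},\ T_{X,a}\subset H\}.
\]
With $p_2$ the second projection, the \emph{dual variety} is $X^*=p_2(C_X)$. For $H^\perp\in X^*$, the \emph{contact scheme} $X_H$ is the scheme-theoretic fiber of $p_2|_{C_X}$ over $H^\perp$, regarded as a closed subscheme of $\mathbb{P}^n\times\{H^\perp\}=\mathbb{P}^n$. Its \emph{span} $\langle X_H\rangle$ is the smallest linear subspace of $\mathbb{P}^n$ that contains $X_H$ as a scheme. For $r\in\{0,\dots,n-1\}$ put
\[
X^*\langle r\rangle=\{H^\perp\in X^*:\dim\langle X_H\rangle\ge r\}.
\]
The dimension of a subset of $(\mathbb{P}^n)^*$ is the dimension of its Zariski closure, and $\dim\emptyset=-1$. The problem we study, taken from \cite{Abuaf}, is to prove or disprove the inequality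
\begin{equation}\label{eq:main}
\dim X^*\langle r\rangle\le n-r-1 .
\end{equation}

The span measures how many independent tangencies a hyperplane has with $X$. For $r=0$, \eqref{eq:main} says that being tangent is at least one condition on a hyperplane. One expects each further independent point of tangency to cost one more condition, and tangency at $r+1$ independent points then leaves $n-(r+1)$ parameters. A first-order computation supports this count. Let $h_\tau$ be the equation of a moving hyperplane that is tangent to $X$ at a moving smooth point $a_\tau$. Differentiating $h_\tau\cdot a_\tau=0$ gives $\dot h\cdot a+h\cdot\dot a=0$, and $h\cdot\dot a=0$ because $\dot a$ is tangent to $X$. Hence $\dot h\cdot a=0$: the velocity of the hyperplane is a linear form that vanishes at the point of contact. If $H$ moves in a family $Z$ and all its points of contact move with it, they lie on $h=0$ and on $\dim Z$ further independent hyperplanes, so they span a space of dimension at most $n-1-\dim Z$. This is \eqref{eq:main}.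

The computation shows that $\dot h$ vanishes at the \emph{points} of $X_H$. It does not show that $\dot h$ vanishes on the \emph{scheme} $X_H$, and this gap cannot be closed.

\begin{theorem}\label{thm:A}
Let $d\ge4$, let $X=v_d(\mathbb{P}^2)\subset\mathbb{P}^n$ be the Veronese surface, $n=d(d+3)/2$, and let $r=n-6$. Then $\dim X^*\langle r\rangle\ge d+2$, while $n-r-1=5$.
\end{theorem}

Thus \eqref{eq:main} is false even for smooth $X$, and the failure is unbounded. For $d=4$ we have $n=14$, $r=8$ and $\dim X^*\langle8\rangle\ge6>5$. The next theorem gives the exact range of validity of \eqref{eq:main} and the bound that replaces it.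

\begin{theorem}\label{thm:B}
Let $n\ge2$. For every $X\subset\mathbb{P}^n$ we have $\dim X^*\langle0\rangle\le n-1$, and $\dim X^*\langle r\rangle\le n-2$ for $1\le r\le n-1$. For every $n\ge2$ there is one non-degenerate irreducible $X\subset\mathbb{P}^n$ with $\dim X^*\langle r\rangle=n-2$ for all $1\le r\le n-1$. Hence \eqref{eq:main} holds for all $X\subset\mathbb{P}^n$ if $r\in\{0,1\}$; for every $n\ge3$ and every $2\le r\le n-1$ it fails for some $X$, and $n-2$ is the optimal universal bound.
\end{theorem}

What the first-order computation does prove is the reduced statement.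

\begin{theorem}\label{thm:C}
For every $X$ and $r$,
\[
\dim\{H^\perp\in X^*:\dim\langle (X_H)_{\mathrm{red}}\rangle\ge r\}\le n-r-1 .
\]
\end{theorem}

The scheme version survives along families whose tangent directions come from infinitesimal motions that preserve $X^*$.

\begin{theorem}\label{thm:D}
Let $Z\subset X^*$ be an irreducible subvariety and $H^\perp$ a smooth point of $Z$. Suppose that every $v\in T_{H^\perp}Z$ is the value at $H^\perp$ of a germ of holomorphic vector field on $(\mathbb{P}^n)^*$ that is tangent to $X^*$ at its smooth points. Then $\dim\langle X_H\rangle\le n-1-\dim Z$.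
\end{theorem}

After the preliminaries of Section~\ref{sec:prelim} we prove Theorem~\ref{thm:C} (Section~\ref{sec:reduced}), Theorem~\ref{thm:A} (Section~\ref{sec:veronese}), Theorem~\ref{thm:D} (Section~\ref{sec:fields}) and Theorem~\ref{thm:B} (Section~\ref{sec:sharp}). Non-degeneracy of $X$ is not used in any upper bound; it is a requirement that the examples have to meet.

\section{Conormal varieties and contact schemes}\label{sec:prelim}

If $X=\mathbb{P}^n$, then $C_X=\emptyset$ and all upper bounds are trivial, so we assume $X\ne\mathbb{P}^n$. Let $V=\mathbb{C}^{n+1}$, so that $\mathbb{P}^n$ and $(\mathbb{P}^n)^*$ are the spaces of lines in $V$ and $V^*$. We use coordinates $a_0,\dots,a_n$ on $V$ and $h_0,\dots,h_n$ on $V^*$, with the pairing $h\cdot a=\sum_k h_ka_k$. An element of $V^*$ is thus both a linear form on $\mathbb{P}^n$ and a vector that can be tangent to the cone over a subvariety of $(\mathbb{P}^n)^*$; every argument below plays on this double role.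

\subsection*{Spans and tangent spaces}
Let $H^\perp\in X^*$, let $h^0\in V^*$ be an equation of $H$, and let $\mathfrak{m}_H$ be the maximal ideal of $H^\perp$. A linear form $\ell\in V^*$ \emph{vanishes on $X_H$} if for every closed point $a\in X_H$, with $a_i\ne0$ say, the function $\ell/a_i$ lies in $\mathfrak{m}_H\mathcal{O}_{C_X,(a,H^\perp)}$. Let $W_H\subset V^*$ be the space of such forms. A linear subspace contains the scheme $X_H$ exactly when its linear equations lie in $W_H$, so $\langle X_H\rangle$ is the zero locus of $W_H$ and
\begin{equation}\label{eq:span}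
\dim\langle X_H\rangle=n-\dim W_H .
\end{equation}
We always have $h^0\in W_H$, that is, $X_H\subset H$ as schemes. Indeed, in charts $a_i=1$, $h_j=1$ with $h^0_j=1$, the function $h\cdot a$ vanishes on the reduced scheme $C_X$, so $h^0\cdot a=(h^0-h)\cdot a$ there, and the coordinates of $h^0-h$ lie in $\mathfrak{m}_H$.

Let $Z\subset(\mathbb{P}^n)^*$ be a subvariety and $H^\perp$ a smooth point. In the chart $h_j=1$ a tangent vector at $H^\perp$ is a vector $v\in V^*$ with $v_j=0$, and
\[
\widehat T_{H^\perp}Z=\mathbb{C}h^0\oplus T_{H^\perp}Z\subset V^*
\]
is the subspace of dimension $\dim Z+1$ whose projectivization is the embedded tangent space. We use the same notation $\widehat T_aY\subset V$ for $Y\subset\mathbb{P}^n$. By \eqref{eq:span},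
\begin{equation}\label{eq:principle}
T_{H^\perp}Z\subset W_H\quad\Longrightarrow\quad\dim\langle X_H\rangle\le n-1-\dim Z .
\end{equation}
The positive results establish an inclusion of this kind, and the counterexamples violate it.

\subsection*{Standard facts}
\emph{Generic smoothness.} Let $f:S\to Z$ be a morphism of irreducible complex varieties with $S$ smooth. There is a dense open set $U\subset Z_{\mathrm{sm}}$ such that $df_s:T_sS\to T_{f(s)}Z$ is surjective for all $s\in f^{-1}(U)$. If $f$ is dominant, $f^{-1}(U)$ is dense in $S$; otherwise $U$ can be chosen with $f^{-1}(U)=\emptyset$.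

\emph{Reflexivity.} Exchanging the two factors identifies $C_X$ with the conormal variety $C_{X^*}\subset(\mathbb{P}^n)^*\times\mathbb{P}^n$ of $X^*$; see \cite{Kleiman} or \cite[Ch.~1]{GKZ}. Both facts are specific to characteristic $0$.

\subsection*{Equations over the smooth locus}
Let $Y\subsetneq\mathbb{P}^n$ be an irreducible subvariety of dimension $k$. Cover $Y_{\mathrm{sm}}$ by open sets $U$, each contained in a chart $a_i=1$ and carrying regular functions $u_1,\dots,u_k$ whose differentials form a basis of the cotangent space at every point. For a regular function $g$ on $U$ write $dg=\sum_j\partial_jg\,du_j$, and for $h\in V^*$ let $f_h$ be the restriction of $h\cdot a$ to $U$.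

\begin{lemma}\label{lem:conormal}
The closed subscheme $C_Y\cap(U\times(\mathbb{P}^n)^*)$ of $U\times(\mathbb{P}^n)^*$ is defined by $f_h=\partial_1f_h=\dots=\partial_kf_h=0$, and it is a projective subbundle with fibers $\mathbb{P}^{n-k-1}$. In particular:
\begin{enumerate}
\item[(a)] $C_Y$ is irreducible of dimension $n-1$, and its part over $Y_{\mathrm{sm}}$ is smooth;
\item[(b)] the scheme-theoretic fiber of $C_Y\to Y$ over $a\in Y_{\mathrm{sm}}$ is the reduced linear space of all hyperplanes containing $T_{Y,a}$;
\item[(c)] if $Y=X$ and $H=\{h=0\}$, then $X_H\cap U$ is defined in $U$ by the ideal $(f_h,\partial_1f_h,\dots,\partial_kf_h)$.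
\end{enumerate}
\end{lemma}

\begin{proof}
Let $D$ be the subscheme defined by the $k+1$ equations. They are linear in $h$, and their coefficient vectors are $a,\partial_1a,\dots,\partial_ka\in V$, which form a basis of $\widehat T_aY$ at each point of $U$. The rank is $k+1$ everywhere, so $D$ is the projectivization of a vector subbundle of rank $n-k\ge1$; it is smooth, hence reduced. Its points are the pairs $(a,H^\perp)$ with $a\in U$ and $T_{Y,a}\subset H$. This set is closed in $U\times(\mathbb{P}^n)^*$, so passing to the closure adds no point over $U$. Two reduced closed subschemes with the same points are equal. For (a), $C_Y$ is the closure of a $\mathbb{P}^{n-k-1}$-bundle over the irreducible variety $Y_{\mathrm{sm}}$. Parts (b) and (c) follow by fixing $a$, respectively $h$, in the equations.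
\end{proof}

By (a), $X^*$ is irreducible of dimension at most $n-1$, so the lemma applies to $Y=X^*$. Part (b) and reflexivity give the contact scheme of a smooth point of the dual.

\begin{corollary}\label{cor:smooth}
If $H^\perp\in X^*_{\mathrm{sm}}$, then $X_H$ is the reduced linear space cut out by the forms in $\widehat T_{H^\perp}X^*$. It has dimension $n-1-\dim X^*$.
\end{corollary}

So \eqref{eq:main} is an equality for $r=n-1-\dim X^*$, and for larger $r$ the set $X^*\langle r\rangle$ lies in the singular locus of $X^*$.

\begin{example}\label{ex:curve}
Let $X$ be a smooth plane curve of degree at least $2$, and let the line $H$ meet $X$ at a point with multiplicity $k\ge2$. Then $f_h$ has order $k$ in a local parameter $u$, and $X_H$ is defined near the point by $(f_h,\partial f_h)=(u^{k-1})$. An ordinary tangent line gives a reduced point, and a bitangent gives two points that span $H$. At a flex, $k=3$, the only linear forms that vanish to order $2$ are the equations of the tangent line, so $\langle X_H\rangle=H$ even when $(X_H)_{\mathrm{red}}$ is a single point. The two notions of span differ already here.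
\end{example}

\section{Reduced contact loci}\label{sec:reduced}

The computation in the introduction has two weak points. The points of contact may be singular points of $X$, where $h\cdot\dot a=0$ has no direct justification, and they need not move with the hyperplane. The first is handled by a $1$-form and a resolution of singularities, the second by generic smoothness. On the chart $\Omega=\{a_i=1,\ h_j=1\}$ of $\mathbb{P}^n\times(\mathbb{P}^n)^*$ consider the \emph{contact form}
\[
\alpha=\sum_k a_k\,dh_k,\qquad\text{so that}\qquad\alpha(\dot a,\dot h)=\dot h\cdot a .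
\]

\begin{lemma}\label{lem:contact}
Let $S\subset C_X\cap\Omega$ be a smooth irreducible locally closed subvariety. Then $\alpha|_S=0$.
\end{lemma}

\begin{proof}
Let $C^0\subset C_X\cap\Omega$ be the part over $X_{\mathrm{sm}}$; it is smooth, open and dense. Let $(\dot a,\dot h)$ be tangent to $C^0$ at $(a,h)$. Since $h\cdot a=0$ on $C^0$, we have $\dot h\cdot a=-h\cdot\dot a$. Moreover $\dot a\in\widehat T_aX$, and $h$ vanishes on $\widehat T_aX$ by Lemma~\ref{lem:conormal}(b). So $\alpha|_{C^0}=0$.

The subvariety $S$ may be disjoint from $C^0$, and if $C_X$ is singular along $S$ there is no tangent bundle in which to pass to the limit. We pass to the limit on a smooth model instead. Let $\pi:\widetilde C\to C_X\cap\Omega$ be a resolution of singularities: $\widetilde C$ is smooth and irreducible, and $\pi$ is proper, birational and surjective. The regular $1$-form $\pi^*\alpha$ vanishes on the dense open set $\pi^{-1}(C^0)$, hence everywhere. Since $\pi^{-1}(S)\to S$ is surjective, some irreducible component $\widetilde S$ of $\pi^{-1}(S)_{\mathrm{red}}$ dominates $S$. By generic smoothness applied to $\widetilde S_{\mathrm{sm}}\to S$,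 at the points of a dense subset of $S$ every tangent vector of $S$ is the image of a tangent vector of $\widetilde S_{\mathrm{sm}}$, on which $\pi^*\alpha$ vanishes. The regular $1$-form $\alpha|_S$ on the smooth variety $S$ vanishes on a dense set, so it is zero.
\end{proof}

\begin{proposition}\label{prop:reduced}
Let $Z\subset X^*$ be an irreducible closed subvariety. There is a dense open set $U\subset Z_{\mathrm{sm}}$ such that for $H^\perp\in U$ every form in $\widehat T_{H^\perp}Z$ vanishes at every closed point of $X_H$.
\end{proposition}

\begin{proof}
Write $p_2^{-1}(Z)_{\mathrm{red}}\subset C_X$ as a finite union of smooth irreducible locally closed subvarieties $S_1,\dots,S_N$: take the irreducible components of the smooth locus, and repeat with the singular locus, which has smaller dimension. By generic smoothness there is a dense open $U\subset Z_{\mathrm{sm}}$ such that each $p_2:S_\nu\to Z$ has surjective differential at every point over $U$. Let $H^\perp\in U$, let $a\in X_H$ be a closed point, and choose $\nu$ with $(a,H^\perp)\in S_\nu$ and a chart $\Omega$ that contains this point. Any $v\in T_{H^\perp}Z$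 lifts to a tangent vector $(\dot a,v)$ of $S_\nu$, and Lemma~\ref{lem:contact} applied to $S_\nu\cap\Omega$ gives $v\cdot a=0$. Also $h^0\cdot a=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $E$ be the set in the statement; we may assume $E\neq\emptyset$. Let $Z$ be an irreducible component of $\overline E$ and $Z'$ the union of the others. Then $Z\subset\overline{E\cap Z}\cup Z'$ and $Z\not\subset Z'$, so $E\cap Z$ is dense in $Z$ and meets the open set $U$ of Proposition~\ref{prop:reduced}. For $H^\perp\in E\cap U$, the reduced scheme $(X_H)_{\mathrm{red}}$ lies in the zero locus of $\widehat T_{H^\perp}Z$, a linear space of dimension $n-1-\dim Z$. Hence $r\le n-1-\dim Z$.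
\end{proof}

The vector $v$ is lifted to $C_X$ at one closed point at a time, so the proof yields the value of $v$ at that point and nothing about higher order.

\section{Concurrent lines and Veronese surfaces}\label{sec:veronese}

Let $X=v_d(\mathbb{P}^2)\subset\mathbb{P}^n$ be the image of $\mathbb{P}^2$ under the embedding given by all monomials of degree $d$ in $x,y,w$, so $n+1=\binom{d+2}{2}$. It is smooth and irreducible. Linear forms on $\mathbb{P}^n$ pull back isomorphically to forms $F$ of degree $d$, so $X$ is non-degenerate. We identify $X$ with $\mathbb{P}^2$ and $V^*$ with the space of such forms. In the chart $w=1$, Lemma~\ref{lem:conormal}(c) says that for $H=\{F=0\}$ the scheme $X_H$ is defined by $(f,f_x,f_y)$, where $f=F(x,y,1)$, and the same holds in the other two charts by symmetry. So $X^*$ is the set of singular plane curves of degree $d$, and $X_H$ is supported on the singular points of the curve $F=0$.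

To violate \eqref{eq:principle} we want a family of singular curves with a tangent direction that does not lie in the ideal $(f,f_x,f_y)$.

\begin{example}\label{ex:quartic}
Let $d=4$, $n=14$ and $F=x^4+y^4$, four lines through $p=[0:0:1]$. Then $X_H$ is supported at $p$ with ideal $(x^3,y^3)$. Linear forms on $\mathbb{P}^{14}$ are polynomials in $x,y$ of degree at most $4$, and those in the ideal are spanned by
\[
x^3,\quad y^3,\quad x^4,\quad x^3y,\quad xy^3,\quad y^4 .
\]
So $\dim W_H=6$ and $\dim\langle X_H\rangle=8$: a scheme of length $9$ spans a $\mathbb{P}^8$. The curves $x^4+\tau x^2y^2+y^4$ are again four concurrent lines for small $\tau$. Their velocity $x^2y^2$ vanishes at $p$, in accordance with Section~\ref{sec:reduced}, but it is not in $(x^3,y^3)$. Quadruples of concurrent lines depend on $2+4=6$ parameters, one more than the $5$ allowed by \eqref{eq:main}. For $d=3$ and $F=x^3+y^3$ the ideal is $(x^2,y^2)$, which contains every binary cubic, and the phenomenon does not occur.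
\end{example}

In general let $Z\subset(\mathbb{P}^n)^*$ be the set of products of $d$ distinct concurrent lines.

\begin{lemma}\label{lem:lines}
Let $d\ge3$. Then $\dim Z=d+2$, and $\dim W_H=6$ for every $H^\perp=[F]\in Z$. If the lines pass through $[0:0:1]$, then $W_H$ is spanned by the forms $\ell F_x$ and $\ell F_y$ with $\ell\in\{x,y,w\}$.
\end{lemma}

\begin{proof}
The pairs $(p,[F])$, where $F$ is a binary form of degree $d$ in the two-dimensional space of linear forms vanishing at $p$, form a $\mathbb{P}^d$-bundle over $\mathbb{P}^2$. The pairs with $F$ squarefree form a dense open subset, of dimension $d+2$. It maps onto $Z$, and injectively because $p$ is the only point on all the lines. So $\dim Z=d+2$.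

Let $[F]\in Z$ and choose coordinates with vertex $p=[0:0:1]$, so that $F=f(x,y)$ is a squarefree binary form. A point of the curve other than $p$ lies on exactly one of the lines and is a smooth point, so $X_H$ is supported at $p$. Let $J=(f_x,f_y)\subset R=\mathbb{C}[x,y]$. Euler's formula $d\cdot f=xf_x+yf_y$ gives $f\in J$, so $X_H$ is defined by $J\mathcal{O}_p$.

The forms $f_x,f_y$ have no common linear factor. If $\lambda$ were one, then $\lambda\mid f$ by Euler's formula; writing $f=\lambda g$ we get $\lambda\mid\lambda_xg$ and $\lambda\mid\lambda_yg$ with $\lambda_x,\lambda_y$ constants not both zero, so $\lambda^2\mid f$. Binary forms split into linear factors, so $f_x,f_y$ are coprime (in particular nonzero) and the origin is their only common zero. Thus $R/J$ has a single prime ideal and equals its localization at $p$: a polynomial lies in $J\mathcal{O}_p$ if and only if it lies in $J$. Since $J$ is homogeneous, this happens if and only if each homogeneous component lies in $J$.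

Setting $w=1$ identifies $V^*$ with the polynomials of degree at most $d$, so $\dim W_H=\sum_{e\le d}\dim J_e$. We have $J_e=0$ for $e<d-1$. The space $J_{d-1}$ is spanned by $f_x,f_y$, which are independent because they are coprime and nonconstant. The space $J_d$ is spanned by $xf_x,yf_x,xf_y,yf_y$. A relation among these reads $\ell f_x=\ell'f_y$ with $\ell,\ell'$ linear; then $f_y\mid\ell$ and $f_x\mid\ell'$, which forces $\ell=\ell'=0$ since $d-1\ge2$. So $\dim W_H=2+4=6$, and homogenizing the six generators gives the last assertion.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]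
For $d\ge4$ we have $n\ge14$, so $0\le n-6\le n-1$. By Lemma~\ref{lem:lines} and \eqref{eq:span}, $\dim\langle X_H\rangle=n-6$ on $Z$. Hence $Z\subset X^*\langle n-6\rangle$ and $\dim X^*\langle n-6\rangle\ge d+2>5=n-(n-6)-1$.
\end{proof}

The hypothesis $d\ge4$ enters only in the inequality $d+2>5$. For $d=3$ the family $Z$ has dimension exactly $5$.

\section{Vector fields tangent to the dual variety}\label{sec:fields}

To show that a direction $v$ vanishes on the scheme $X_H$ we need an identity in the local rings of $C_X$, not only at points. A vector field provides one: it extends $v$ to all nearby hyperplanes, among them the smooth points of $X^*$, where Corollary~\ref{cor:smooth} describes the contact scheme completely. We use three facts about the analytic space $Y^{\mathrm{an}}$ of an irreducible variety $Y$ and a closed point $P\in Y$.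
\begin{enumerate}
\item[(i)] A nonempty Zariski-open subset of $Y$ is dense in the classical topology.
\item[(ii)] $Y^{\mathrm{an}}$ is reduced: an element of $\mathcal{O}^{\mathrm{an}}_{Y,P}$ that vanishes at all points near $P$ is zero.
\item[(iii)] $\mathcal{O}^{\mathrm{an}}_{Y,P}$ is faithfully flat over $\mathcal{O}_{Y,P}$, so $I\mathcal{O}^{\mathrm{an}}_{Y,P}\cap\mathcal{O}_{Y,P}=I$ for every ideal $I\subset\mathcal{O}_{Y,P}$.
\end{enumerate}
In a chart $h_j=1$, a holomorphic vector field near $H^\perp$ is a holomorphic map $\xi$ from a classical neighborhood $N$ of $H^\perp$ to $\{v\in V^*:v_j=0\}$.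

\begin{proposition}\label{prop:field}
Let $H^\perp\in X^*$ and suppose that $\xi(h)\in T_hX^*$ for all $h\in X^*_{\mathrm{sm}}\cap N$. Then $v=\xi(H^\perp)$ lies in $W_H$.
\end{proposition}

\begin{proof}
Let $P=(a^0,H^\perp)$ be a closed point of the fiber, with $a^0_i\ne0$, and work in the chart $a_i=1$. Consider the holomorphic function $g(a,h)=\xi(h)\cdot a$. If $(a,h)\in C_X$ and $h\in X^*_{\mathrm{sm}}\cap N$, then $g(a,h)=0$ by Corollary~\ref{cor:smooth}. The set $p_2^{-1}(X^*_{\mathrm{sm}})$ is nonempty and Zariski-open in the irreducible variety $C_X$, so by (i) and continuity $g$ vanishes at all points of $C_X$ near $P$. By (ii), $g=0$ in $\mathcal{O}^{\mathrm{an}}_{C_X,P}$, that is, $v\cdot a=(v-\xi(h))\cdot a$ in this ring. The coordinates of $v-\xi(h)$ are holomorphic germs that vanish at $H^\perp$, hence combinations of the functions $h_k-h^0_k$, which generate $\mathfrak{m}_H$. So $v\cdot a\in\mathfrak{m}_H\mathcal{O}^{\mathrm{an}}_{C_X,P}$, and by (iii) $v\cdot a\in\mathfrak{m}_H\mathcal{O}_{C_X,P}$.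
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}]
By Proposition~\ref{prop:field}, $T_{H^\perp}Z\subset W_H$. Apply \eqref{eq:principle}.
\end{proof}

Consequently, if \eqref{eq:main} fails and $Z$ is a component of $\overline{X^*\langle r\rangle}$ of dimension greater than $n-r-1$, then at every point of $Z_{\mathrm{sm}}\cap X^*\langle r\rangle$ some direction along $Z$ does not extend to a vector field tangent to $X^*$. In this sense $X^*$ is not infinitesimally trivial along $Z$.

\begin{remark}\label{rem:moduli}
For concurrent lines the directions that extend can be listed. Write $x_1,x_2,x_3$ for $x,y,w$. For a $3\times3$ matrix $M$, the flow $G\mapsto G\circ e^{\tau M}$ on $(\mathbb{P}^n)^*$ preserves $Z$, $X^*$ and $X^*_{\mathrm{sm}}$, and it is generated by the vector field induced by $G\mapsto\sum M_{ij}x_j\,\partial G/\partial x_i$. At $[F]\in Z$ with $F_w=0$ these values span $W_H/\mathbb{C}F$ by Lemma~\ref{lem:lines}, and by Proposition~\ref{prop:field} no other direction extends. So at a smooth point of $Z$ the directions that extend form a $5$-dimensional subspace of the $(d+2)$-dimensional tangent space.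 For $d=3$ the hypothesis of Theorem~\ref{thm:D} holds and its conclusion is an equality. For $d\ge4$ the difference $d-3$ reflects the moduli (cross-ratios) of $d$ concurrent lines; in Example~\ref{ex:quartic} the missing direction is $x^2y^2$.
\end{remark}

\section{The optimal bound}\label{sec:sharp}

\subsection*{Upper bounds}
We have $\dim X^*\langle0\rangle=\dim X^*\le n-1$. Let $r\ge1$. If $\dim X^*\le n-2$ there is nothing to prove. If $X^*$ is a hypersurface, Corollary~\ref{cor:smooth} shows that $X_H$ is a reduced point for $H^\perp\in X^*_{\mathrm{sm}}$, so $X^*\langle r\rangle\subset\operatorname{Sing}X^*$, which has dimension at most $n-2$. For $r=0$ and $r=1$ these bounds are \eqref{eq:main}.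

\subsection*{Design of the example}
We want an $(n-2)$-dimensional family $Z$ of hyperplanes with $W_H=\mathbb{C}h^0$, the extreme opposite of \eqref{eq:principle}. It is easiest to prescribe the dual first. Put $m=n-2$ and take a hypersurface in the chart $h_0=1$, parametrized by $(s,t)\mapsto[1:s_1:\dots:s_m:x:y]$ with $x=x(t)$ and $y=y(s,t)$ vanishing at $t=0$. Its slices $s=\sigma$ are plane curve germs, and $Z$ is the locus $t=0$. If $dy=p\,dx+\sum q_i\,ds_i$, the tangent hyperplane of the hypersurface has coefficients $(q_1,\dots,q_m,p,-1)$ and a constant term $z$, and these hyperplanes are the points of $X$. The direction $\partial/\partial s_i$ along $Z$ is the linear form $a_i$, which restricts to $q_i$ on $C_X$. So no combination of the $q_i$ may lie in the ideal generated by $s-\sigma$, $x$ and $y$.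

We test this along the curve $s=\sigma$ by comparing orders in $t$. For an ordinary cusp $x=t^2$, $y=t^3+\cdots$ the slope $p$ has order $1$, the multiples of $x$ realize every order from $2$ on, and the test gives nothing. Replacing $t$ by $t^n$ gives $p,x,y$ the orders $n,2n,3n$ and opens a window of $n-1$ exponents $3n+1,\dots,4n-1$. We spend one on a fixed perturbation of $y$, whose role is explained in Remark~\ref{rem:symmetry}, and the other $n-2$ on the $q_i$.

\subsection*{Construction}
Let $n\ge2$, $m=n-2$, and let $(s,t)=(s_1,\dots,s_m,t)$ be coordinates on $\mathbb{A}^{n-1}$. Sums over $i$ run from $1$ to $m$. Define the polynomials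
\begin{gather*}
x=t^{2n},\qquad q_i=t^{3n+1+i},\qquad y=t^{3n}+t^{3n+1}+\sum_i s_iq_i,\\
p=\frac{\partial_ty}{\partial_tx}=\frac1{2n}\Big(3n\,t^n+(3n+1)\,t^{n+1}+\sum_i(3n+1+i)\,s_i\,t^{n+1+i}\Big),\\
z=y-\sum_i s_iq_i-xp .
\end{gather*}
Then $dy=\partial_ty\,dt+\sum q_i\,ds_i=p\,dx+\sum q_i\,ds_i$. The coefficient of $t^{3n}$ in $z$ is $1-\frac32=-\frac12$, so for every fixed $s$ the orders in $t$ are
\begin{equation}\label{eq:orders}
\operatorname{ord}p=n,\quad \operatorname{ord}x=2n,\quad \operatorname{ord}y=\operatorname{ord}z=3n,\quad 3n+2\le\operatorname{ord}q_i\le4n-1 .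
\end{equation}
Put
\[
\gamma=(z,q_1,\dots,q_m,p,-1)\in V,\qquad \eta=(1,s_1,\dots,s_m,x,y)\in V^*,
\]
let $\varphi=([\gamma],[\eta]):\mathbb{A}^{n-1}\to\mathbb{P}^n\times(\mathbb{P}^n)^*$, and let $X$ be the closure of the image of $[\gamma]$. It is irreducible, of dimension at most $n-1$.

\begin{lemma}\label{lem:param}
$X$ is non-degenerate, and $C_X$ is the closure of the image of $\varphi$.
\end{lemma}

\begin{proof}
At $s=0$ the $n+1$ coordinates of $\gamma$ are polynomials in $t$ of pairwise distinct orders $3n$, $3n+1+i$, $n$, $0$. They are linearly independent, so no nonzero linear form vanishes on $X$.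

We have $\eta\cdot\gamma=z+\sum s_iq_i+xp-y=0$. Substituting $dz=dy-\sum s_i\,dq_i-\sum q_i\,ds_i-x\,dp-p\,dx$, we also get
\[
\eta\cdot d\gamma=dz+\sum s_i\,dq_i+x\,dp=dy-\sum q_i\,ds_i-p\,dx=0 .
\]
By generic smoothness applied to $[\gamma]:\mathbb{A}^{n-1}\to X$, for general $(s,t)$ the point $[\gamma]$ is smooth on $X$ and $\widehat T_{[\gamma]}X$ is spanned by $\gamma$ and its partial derivatives. The form $\eta$ vanishes on all of them, so $\varphi(s,t)\in C_X$ for general, hence for all, $(s,t)$. The map $[\eta]$ has finite fibers, because it determines $s$ and $t^{2n}$. So the closure of the image of $\varphi$ is a closed subset of dimension $n-1$ of $C_X$, which is irreducible of dimension $n-1$.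
\end{proof}

\subsection*{The contact schemes}
Fix $\sigma\in\mathbb{C}^m$. Then $P=\varphi(\sigma,0)=(a^0,H_\sigma^\perp)$ lies in $C_X$, where
\[
a^0=[0:\dots:0:-1],\qquad H_\sigma=\Big\{a_0+\sum\sigma_ia_i=0\Big\},\qquad H_\sigma^\perp=[1:\sigma:0:0].
\]
Let $\mathcal{O}=\mathcal{O}_{C_X,P}$ with maximal ideal $\mathfrak{n}$, and let $I=\mathfrak{m}_{H_\sigma}\mathcal{O}$. We do not know $\mathcal{O}$ explicitly, but we only need to show that certain elements are \emph{not} in $I$, and this can be detected after applying a ring homomorphism. The morphism $\mathbb{A}^1\to C_X$, $t\mapsto\varphi(\sigma,t)$, induces a local homomorphism $\psi:\mathcal{O}\to\mathbb{C}[[t]]$. From now on $x,y,z,p,q_i$ denote the polynomials in $t$ obtained by setting $s=\sigma$. In the charts $a_n=-1$, $h_0=1$, the ideal $\mathfrak{n}$ is generated by the coordinate functions below, the last three kinds generate $I$, and $\psi$ acts by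
\[
a_0\mapsto z,\quad a_i\mapsto q_i,\quad a_{n-1}\mapsto p,\quad h_i-\sigma_i\mapsto0,\quad h_{n-1}\mapsto x,\quad h_n\mapsto y .
\]

\begin{lemma}\label{lem:test}
$\psi(I)\subset\mathbb{C}x+\mathbb{C}xp+\mathbb{C}y+t^{4n}\mathbb{C}[[t]]$.
\end{lemma}

\begin{proof}
Every element of $\mathcal{O}$ is the sum of a constant, a $\mathbb{C}$-linear combination of the generators of $\mathfrak{n}$, and an element of $\mathfrak{n}^2$. By \eqref{eq:orders}, $\psi(\mathfrak{n})\subset t^n\mathbb{C}[[t]]$, so $\psi(\mathfrak{n}^2)\subset t^{2n}\mathbb{C}[[t]]$, and every generator other than $a_{n-1}$ maps into $t^{2n}\mathbb{C}[[t]]$. Hence $B=\psi(\mathcal{O})$ lies in $\mathbb{C}+\mathbb{C}p+t^{2n}\mathbb{C}[[t]]$. Now $\psi(I)\subset xB+yB$, where $xB\subset\mathbb{C}x+\mathbb{C}xp+t^{4n}\mathbb{C}[[t]]$, and $yB\subset\mathbb{C}y+t^{4n}\mathbb{C}[[t]]$ because $yp$ has order $4n$.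
\end{proof}

For $n=3$ this reads as follows. Modulo $t^{12}$ the image of $I$ lies in the span of
\[
x=t^6,\qquad y=t^9+t^{10}+\sigma t^{11},\qquad xp=\tfrac32t^9+\tfrac53t^{10}+\tfrac{11}6\sigma t^{11}.
\]
The vectors $(1,1)$ and $(\frac32,\frac53)$ are independent, so no nonzero combination has order $11$, and $q_1=t^{11}$ is not in the span: the form $a_1$, the direction in which $H_\sigma$ moves, does not vanish on $X_{H_\sigma}$. The general argument treats all linear forms at once.

\begin{lemma}\label{lem:full}
For every $\sigma\in\mathbb{C}^{n-2}$ we have $\langle X_{H_\sigma}\rangle=H_\sigma$.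
\end{lemma}

\begin{proof}
Let $\ell=\lambda_0a_0+\sum\lambda_ia_i+\mu a_{n-1}+\nu a_n$ vanish on $X_{H_\sigma}$. In the chart $a_n=-1$ it defines an element of $I$, so by Lemma~\ref{lem:test} there are $c_1,c_2,c_3\in\mathbb{C}$ with
\[
\lambda_0z+\sum\lambda_iq_i+\mu p-\nu\equiv c_1x+c_2\,xp+c_3\,y\pmod{t^{4n}} .
\]
The constant term gives $\nu=0$. All remaining terms except $\mu p$ have order at least $2n$, so the coefficient of $t^n$ gives $\mu=0$. Then all remaining terms except $c_1x$ have order at least $3n$, so $c_1=0$. Substituting $z=y-\sum\sigma_iq_i-xp$ yields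
\[
(\lambda_0-c_3)\,y-(\lambda_0+c_2)\,xp+\sum(\lambda_i-\lambda_0\sigma_i)\,q_i\equiv0\pmod{t^{4n}} .
\]
Since $n\ge2$, both $3n$ and $3n+1$ are less than $4n$. The coefficients of $(t^{3n},t^{3n+1})$ are $(1,1)$ in $y$, $\big(\frac32,\frac{3n+1}{2n}\big)$ in $xp$, and $(0,0)$ in each $q_i$. The determinant of the first two is $\frac{3n+1}{2n}-\frac32=\frac1{2n}\ne0$, so $\lambda_0-c_3=\lambda_0+c_2=0$. What remains is $\sum(\lambda_i-\lambda_0\sigma_i)t^{3n+1+i}\equiv0\pmod{t^{4n}}$, with distinct exponents at most $4n-1$, so $\lambda_i=\lambda_0\sigma_i$. Thus $\ell=\lambda_0(a_0+\sum\sigma_ia_i)$. Since the equation of $H_\sigma$ does vanish on $X_{H_\sigma}$, the space $W_{H_\sigma}$ is the line it spans.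
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:B}]
The points $[1:\sigma:0:0]$ form a set of dimension $n-2$ contained in $X^*\langle n-1\rangle$ by Lemma~\ref{lem:full}. For $1\le r\le n-1$ we have $X^*\langle n-1\rangle\subset X^*\langle r\rangle$, and the upper bound gives $\dim X^*\langle r\rangle=n-2$. For $r\ge2$ this exceeds $n-r-1$.
\end{proof}

\begin{remark}\label{rem:symmetry}
Let $n\ge3$ and delete the term $t^{3n+1}$ from $y$, defining $p$ and $z$ by the same rules. Lemma~\ref{lem:param} and its proof are unchanged, but now $xp-\frac32y=\sum\frac{i+1}{2n}s_iq_i$. Hence the relation $h_{n-1}a_{n-1}+\frac32h_na_n=\sum\frac{i+1}{2n}h_ia_i$ holds on the image of $\varphi$, and therefore on $C_X$. Modulo $\mathfrak{m}_{H_\sigma}$ it says that $\sum(i+1)\sigma_ia_i$ vanishes on $X_{H_\sigma}$, so Lemma~\ref{lem:full} fails for $\sigma\ne0$.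
\end{remark}

\begin{remark}\label{rem:ruled}
For $n\ge3$ the variety $X$ is a surface swept out by lines. Indeed $\gamma(s,t)=\gamma(0,t)+\lambda\,(-x,0,\dots,0,1,0)$ with $\lambda=\frac1{2n}\sum(3n+1+i)s_it^{n+1+i}$, which takes every value when $t\ne0$, while $q_1$ determines $t$ up to finitely many choices. The closure of $\{H_\sigma^\perp\}$ is the linear space of hyperplanes containing the line $L=\{a_0=\dots=a_m=0\}$. By Proposition~\ref{prop:reduced}, $(X_{H_\sigma})_{\mathrm{red}}\subset L$ for general $\sigma$, although the scheme $X_{H_\sigma}$ spans the whole hyperplane. For $n=3$ this is a surface in $\mathbb{P}^3$ with $\dim X^*\langle2\rangle=1>0$.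
\end{remark}

\begin{thebibliography}{9}

\bibitem{Abuaf}
Roland Abuaf, \emph{Theorems on tangencies in projective and convex geometry}, arXiv:1103.0877 (2011).

\bibitem{GKZ}
Gelfand, Kapranov and Zelevinsky, \emph{Discriminants, Resultants and Multidimensional Determinants}.

\bibitem{Kleiman}
Kleiman, \emph{Tangency and duality}.

\end{thebibliography}
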